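# Isolating $k$-cycles with few edges: the ratio $\frac{1}{k+2}$ and the threshold $k=7$

## 1. Two pentagons hanging from an edge

Take an edge $v_1v_2$ and two disjoint pentagons. Join $v_1$ by one edge to a vertex of the first pentagon, and $v_2$ by one edge to a vertex of the second. This graph has $1+2\cdot(5+1)=13$ edges.

We play a game on it. We choose some vertices, delete each chosen vertex together with all its neighbors, and want no pentagon to remain. One choice is not enough: a vertex of the first pentagon has all its neighbors in that pentagon or equal to $v_1$, so the second pentagon survives; and $v_1$ together with its neighbors meets only the first pentagon. By symmetry no single choice works. Two choices are enough: with $v_1$ and $v_2$ we delete one vertex of each pentagon, and what remains are two paths.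

So 13 edges can force two choices. Adding a third hanging pentagon (extend the edge $v_1v_2$ to a path $v_1v_2v_3$) costs $1+1+5=7$ more edges and forces a third choice. Each forced choice costs 7 edges, up to a constant. Is there a cheaper way to force choices? And what happens when the pentagon is replaced by a cycle of another length $k$?

## 2. Isolating sets, hanging cycles, and three theorems

All graphs are simple and finite unless we say "multigraph".

**Definition 1.** For $v\in V(G)$, let $N[v]=\{v\}\cup\{u:uv\in E(G)\}$ be the closed neighborhood, and for $D\subseteq V(G)$ let $N[D]=\bigcup_{v\in D}N[v]$. Let $k\ge3$. A set $D$ is *$C_k$-isolating* if $G-N[D]$ contains no $C_k$ as a subgraph (induced or not). The *$C_k$-isolation number* $\iota(G,C_k)$ is the smallest size of a $C_k$-isolating set. The *size* of $G$ is $m=|E(G)|$.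

For instance, $\iota(C_k,C_k)=1$, a forest has $\iota=0$, and the graph of Section 1 has $\iota(G,C_5)=2$.

**Hanging cycles.** Let $t\ge1$. Take a tree on $v_1,\dots,v_t$ and $t$ disjoint copies of $C_k$, and join $v_i$ by one edge to the $i$-th copy. Then
$$m=(t-1)+t(k+1)=t(k+2)-1 .$$
Each closed neighborhood meets at most one copy, so $\iota\ge t$. The set $\{v_1,\dots,v_t\}$ is isolating, because it deletes every $v_i$ and one vertex of every copy. So $\iota=t=\frac{m+1}{k+2}$.

The graph $C_k$ itself has $\iota=1>\frac{k+1}{k+2}$, so it has to be left out of any statement that hanging cycles are optimal. The following conjecture is from Xiaohua Wei, Gang Zhang, Biao Zhao, "On the $C_4$-isolation number of a graph", arXiv:2310.17337 (2023).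

**Conjecture.** Let $k\ge3$. If $G\not\cong C_k$ is a connected graph of size $m$, then $\iota(G,C_k)\le\frac{m+1}{k+2}$.

We test it on the smallest values of $\iota$. If $\iota=0$ there is nothing to prove. If $\iota=1$, then $G$ contains a $C_k$, so $m\ge k$. If $m=k$, all edges lie on that cycle, and since $G$ is connected, $G\cong C_k$, which is excluded. So $m\ge k+1$ and the bound holds. The first real test is $\iota=2$: a counterexample with $\iota=2$ is a connected graph with at most $2k+2$ edges in which no single closed neighborhood meets all $k$-cycles. We look for one in Section 3.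

The conjecture is known for $k=3$ (Borg, Fenech and Kaemawichanurat: $\iota(G,C_3)\le\frac{m+1}5$ for connected $G\not\cong C_3$) and for $k=4$ ($\iota(G,C_4)\le\frac{m+1}6$ for connected $G\not\cong C_4$). We quote these two results without proof. Here is what we shall prove.

**Theorem A.** For every $k\ge8$ there is a connected graph $G\not\cong C_k$ of size $m$ with $\iota(G,C_k)>\frac{m+1}{k+2}$.

**Theorem B.** Let $k\ge5$, let $\kappa=\min\{k,7\}$, and let $G$ be a connected graph of size $m$, with $G\not\cong C_k$ if $k\le7$. Then $\iota(G,C_k)\le\frac{m+1}{\kappa+2}$.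

**Theorem C.** For every $k\ge3$ there is a connected graph $G\not\cong C_k$ with $\iota(G,C_k)\ge10^{-4}(m+1)$, where $m=|E(G)|$.

Theorem B says that the conjecture is true for $k=5,6,7$, and that the bound $\frac{m+1}9$ holds for every $k\ge8$. With the quoted results for $k=3,4$, *the conjecture holds for $k$ if and only if $3\le k\le7$*, and hanging cycles show that it is then sharp. Put $c_k=\sup\frac{\iota(G,C_k)}{m+1}$ over connected $G\not\cong C_k$. Then $c_k=\frac1{k+2}$ for $3\le k\le7$, while for $k\ge8$
$$\max\Big\{10^{-4},\frac2{2k+3}\Big\}\le c_k\le\frac19\qquad\text{and}\qquad c_k>\frac1{k+2}$$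
(the term $\frac2{2k+3}$ is checked at the end of Section 3). So for large $k$ the conjectured bound is wrong by a factor of order $k$, and no bound of the form $\varepsilon_k(m+1)$ with $\varepsilon_k\to0$ as $k\to\infty$ can hold.

## 3. Overlapping cycles: subdivided $K_4$ and $K_{3,3}$

Hanging cycles share no edges. To save edges, let the cycles overlap. The smallest graph with many overlapping cycles and few edges is $K_4$; replace its edges by paths so that all four triangles become $k$-cycles.

First try: subdivide every edge of $K_4$ once. The four triangles become hexagons, and $m=12$. But the midpoint $w$ of the path between branch vertices $x,y$ has $N[w]=\{w,x,y\}$, and after deleting this no cycle is left, since only two branch vertices remain. So $\iota(G,C_6)=1$. The trouble is a path of length at most 2: one vertex then dominates both of its ends. With paths of length at least 3 the trouble disappears.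

**Proof of Theorem A for $k\ge9$.** Choose integers $a,b,c\ge3$ with $a+b+c=k$. Replace the edges of $K_4$ by paths, opposite edges getting equal lengths $a$, $b$, $c$. Then $m=2(a+b+c)=2k$. For a branch vertex $x$ let $C^x$ be the cycle through the other three branch vertices. It uses one path from each opposite pair, so its length is $a+b+c=k$.

We show that for every vertex $w$ some $C^x$ avoids $N[w]$. If $w$ is a branch vertex, $N[w]$ consists of $w$ and inner vertices of paths at $w$, and none of these lies on $C^w$. If $w$ is an inner vertex of the path $P$ with ends $x,y$, then $N[w]\subseteq V(P)$, and since $P$ has length at least 3, $N[w]$ misses one of its ends, say $y$. The cycle $C^x$ does not contain $x$, so it does not use $P$, and it meets $V(P)$ in $y$ only. Hence $C^x$ avoids $N[w]$. So $\iota\ge2=\frac{2k+4}{k+2}>\frac{2k+1}{k+2}=\frac{m+1}{k+2}$.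

For $k=8$ the three lengths cannot all be at least 3, and a length of at most 2 ruins the $K_4$ construction as above. We change the graph.

**Proof of Theorem A for $k=8$.** Subdivide every edge of $K_{3,3}$ once, so $m=18$. The $4$-cycles of $K_{3,3}$ become $8$-cycles. If $v$ is a branch vertex, $G-N[v]$ is the subdivided $K_{2,3}$ on the other five branch vertices; it contains a subdivided $K_{2,2}$, which is a $C_8$. If $w$ is the subdivision vertex of $uv$, then $N[w]=\{w,u,v\}$, and $G-N[w]$ contains the subdivided $K_{2,2}$ on the other four branch vertices, again a $C_8$. So $\iota\ge2>\frac{19}{10}=\frac{m+1}{k+2}$. $\blacksquare$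

These graphs give $c_8\ge\frac2{19}=\frac2{2\cdot8+3}$ and $c_k\ge\frac2{2k+1}>\frac2{2k+3}$ for $k\ge9$; and $\frac2{2k+3}>\frac2{2k+4}=\frac1{k+2}$.

## 4. Induction by deleting a closed neighborhood

From here to the end of Section 13 we prove Theorem B. Fix $k\ge5$, put $\kappa=\min\{k,7\}$, and write $\iota(H)$ for $\iota(H,C_k)$. We use two elementary facts constantly.

**Fact 1.** If $Y\subseteq N[D]$, then $\iota(G)\le|D|+\iota(G-Y)$. Indeed, if $D'$ is isolating in $G-Y$, then $G-N[D\cup D']$ is a subgraph of $(G-Y)-N_{G-Y}[D']$, so it contains no $C_k$.

**Fact 2.** If $G'$ arises from $G$ by deleting edges or vertices that lie in no $k$-cycle of $G$, then $\iota(G)\le\iota(G')$. Indeed, let $D$ be isolating in $G'$. A $k$-cycle of $G-N_G[D]$ uses none of the deleted edges and vertices, and $N_{G'}[D]\subseteq N_G[D]$, so it would be a $k$-cycle of $G'-N_{G'}[D]$.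

The natural attempt is induction on $m$: choose a vertex $w$, delete $N[w]$, and apply the bound to each component. If $q$ edges meet $N[w]$ and $c$ components remain, none of them $C_k$, we get
$$\iota(G)\le1+\frac{(m-q)+c}{\kappa+2},$$
which is at most $\frac{m+1}{\kappa+2}$ exactly when $q-c\ge\kappa+1$. There are two points where this stops.

First, $q$ may be too small. If $w$ and its two neighbors have degree 2, then $q\le4$, while even with $c=1$ we need $q\ge\kappa+2\ge7$. Second, when $k\le7$, a component isomorphic to $C_k$ violates the bound and has to be charged $2$ instead of $1$, so that we need $q-c-(\text{number of }C_k\text{-components})\ge\kappa+1$.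

The way past the first point is to delete more than $N[w]$ at no cost: by Fact 2 we may also throw away every vertex that no longer lies in a $k$-cycle. The way past the second point is to show that, in a minimal counterexample, an induced $C_k$ is attached by at least four edges, which pay for the double charge. We now set this up.

**Definition 2.** Let $f(H)=(\kappa+2)\,\iota(H)-|E(H)|$; this is additive over components. Call $H$ *exceptional* if $k\le7$ and $H\cong C_k$. Let $\beta(H)=1$ if $H$ is exceptional and $\beta(H)=0$ otherwise.

An exceptional graph has $f(H)=(k+2)-k=2$. For $k\ge8$ nothing is exceptional, and $f(C_k)=9-k\le1$. Theorem B says precisely that $f(H)\le1$ for every connected non-exceptional $H$.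

**Standing assumption.** Suppose Theorem B fails for our $k$, and let $G$ be a counterexample with $m=|E(G)|$ minimum. Then $G$ is connected and not exceptional, $f(G)\ge2$ because $f$ is an integer, and
$$f(H)\le1+\beta(H)\quad\text{for every connected }H\text{ with }|E(H)|<m. \tag{1}$$

**We have $\iota(G)\ge2$.** If $\iota(G)=0$, then $f(G)\le0$. If $\iota(G)=1$, then $f(G)\ge2$ gives $m\le\kappa\le k$, and $G$ contains a $C_k$, so $m=k=\kappa\le7$ and $G\cong C_k$ is exceptional, a contradiction. In particular, whenever we find one vertex $w$ with $G-N[w]$ free of $k$-cycles, we have a contradiction.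

## 5. Every edge of a minimal counterexample lies in a $k$-cycle

For $W\subseteq V(G)$ let $\partial(W)$ be the number of edges with exactly one end in $W$; for another graph or multigraph $\Gamma$ write $\partial_\Gamma(W)$.

**Lemma 1.** Every edge of $G$ lies in a $k$-cycle. Consequently $G$ has no bridge, $\delta(G)\ge2$, and $\partial(W)\ge2$ whenever $\emptyset\ne W\subsetneq V(G)$.

**Proof.** Let $e=uv$ lie in no $k$-cycle. By Fact 2, $\iota(G)\le\iota(G-e)$. If $G-e$ is connected, then $f(G-e)\ge f(G)+1\ge3$, contradicting (1). So $G-e$ has two components $G_1\ni u$ and $G_2\ni v$, and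
$$2\le f(G)\le f(G_1)+f(G_2)-1 .$$
So $f(G_1)+f(G_2)\ge3$, and by (1) one of the two, say $G_1$, is exceptional. In particular $k=\kappa$.

Now we isolate with $v$, which destroys $G_1$ and all exceptional components of $G_2-v$ at once. For each exceptional component $J'$ of $G_2-v$ choose a neighbor $w_{J'}\in J'$ of $v$, and let $Y$ consist of $u$, $v$ and all the $w_{J'}$. Then $Y\subseteq N[v]$. In $G-Y$, the rest of $G_1$ and of each $J'$ is a path, so only the non-exceptional components $J$ of $G_2-v$ matter: $\iota(G)\le1+\sum_J\iota(J)$. By (1), $(\kappa+2)\iota(J)\le|E(J)|+1$. Each $J$ is joined to $v$ by at least one edge, $G_1$ has $k$ edges, and there is the edge $e$; so $\sum_J(|E(J)|+1)\le m-k-1$. Hence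
$$(\kappa+2)\,\iota(G)\le\kappa+2+(m-k-1)=m+1,$$
contradicting $f(G)\ge2$. So every edge lies in a $k$-cycle.

A bridge lies in no cycle, so $G$ has none. As $G$ is connected with more than one vertex, a vertex of degree at most 1 would give a bridge, and $\partial(W)=1$ would exhibit one. $\square$

We shall often need the following.

**Fact 3.** Let $\Gamma$ be a multigraph and $r\ge1$ with $\partial_\Gamma(W)\ge r$ for all $\emptyset\ne W\subsetneq V(\Gamma)$. If $\emptyset\ne W\subsetneq V(\Gamma)$ and $\partial_\Gamma(W)\le2r-1$, then $\Gamma-W$ is connected. Indeed, each component of $\Gamma-W$ has at least $r$ boundary edges, all of them end in $W$, and different components have different ones.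

## 6. Admissible sets and the degree budget $2\kappa$

**Definition 3.** A set $Z\subseteq V(G)$ is *admissible* if there are a vertex $w$ and a set $\emptyset\ne Y\subseteq N[w]\cap Z$ such that no vertex of $Z\setminus Y$ lies in a $k$-cycle of $G-Y$.

So one choice $w$ pays for $Y$, and the rest of $Z$ is thrown away for free. A $k$-cycle of $G-Y$ avoids all of $Z$. The definition makes sense in any graph; for example, in the once subdivided $K_4$ with $k=6$, let $w$ be the midpoint between $x$ and $y$. With $Y=\{x,y\}$, the set $Z$ of $x$, $y$ and the five midpoints adjacent to $x$ or $y$ is admissible, because $G-Y$ is acyclic.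

**Pruning.** (a) If $Z$ is admissible and $z\notin Z$ has at most one neighbor outside $Z$, then $Z\cup\{z\}$ is admissible. (b) If $Z$ is admissible and a component $H$ of $G-Z$ has no $k$-cycle, then $Z\cup V(H)$ is admissible. In both cases $Y$ stays the same. A $k$-cycle of $G-Y$ avoids $Z$; in (a), if it contained $z$, then $z$ would have two neighbors outside $Z$; in (b), if it met $H$, it would lie in $H$.

**Lemma 2.** Let $Z$ be admissible, let $H_1,\dots,H_c$ be the components of $G-Z$, $x_i=\partial(V(H_i))$, $\beta_i=\beta(H_i)$, and let $q$ be the number of edges that meet $Z$. Then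
$$q-\sum_i(1+\beta_i)\le\kappa, \tag{2}$$
and, with $\eta_i=\frac{x_i}2-1-\beta_i$,
$$\frac12\sum_{z\in Z}\deg z+\sum_i\eta_i\le\kappa. \tag{3}$$

**Proof.** By Facts 1 and 2, $\iota(G)\le1+\iota(G-Y)\le1+\sum_i\iota(H_i)$. Since $Z\ne\emptyset$ and $\delta(G)\ge2$, each $H_i$ has fewer than $m$ edges. So by (1)
$$m+2\le(\kappa+2)\,\iota(G)\le\kappa+2+(m-q)+\sum_i(1+\beta_i),$$
which is (2). In $\sum_{z\in Z}\deg z$ the edges inside $Z$ are counted twice and those leaving $Z$ once, and $\sum_ix_i$ counts those leaving $Z$ once more; so $q=\frac12\big(\sum_{z\in Z}\deg z+\sum_ix_i\big)$, and (2) becomes (3). $\square$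

The next lemma deals with the double charge $\beta_i=1$.

**Lemma 3.** If $k\le7$ and $G[A]\cong C_k$, then $\partial(A)\ge4$.

**Proof.** $A\ne V(G)$, as $G$ is not exceptional, so $\partial(A)\ge2$. Suppose $\partial(A)\le3$, and let $y_jz_j$ be the boundary edges, with $y_j\in A$. By Fact 3 with $r=2$, $G-A$ is connected.

*Let $\partial(A)=2$.* Put $Y=\{y_1\}$. Then $G[A\setminus Y]$ is a path, and at most one edge joins it to $V(G)\setminus A$. A cycle of $G-Y$ that meets $A\setminus Y$ cannot lie in a path, and cannot cross to the outside and back with one edge. So $A$ is admissible, with $q=k+2$ and $c=1$. If $G-A$ is not exceptional, then $q-1=k+1>\kappa$ contradicts (2). If $G-A\cong C_k$, then $G-\{y_1,z_1\}$ consists of two paths joined by at most one edge, a forest; as $\{y_1,z_1\}\subseteq N[y_1]$, this gives $\iota(G)\le1$, a contradiction.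

*Let $\partial(A)=3$.* The vertices $y_1,y_2,y_3$, not necessarily distinct, split a cycle of length at most $7$ into three gaps, so some gap is at most $2$: some two, $y_i$ and $y_j$, are at distance at most $2$ on the cycle. Hence $\{y_i,y_j\}\subseteq N[w]$ for some $w\in A$. Put $Y=\{y_i,y_j\}$. Then $G[A\setminus Y]$ consists of paths, with at most one edge to the outside in total, so $A$ is admissible as before. Now $q=k+3$, $c=1$ and $q-1-\beta_1\ge k+1>\kappa$, contradicting (2). $\square$

For a set $Z$ write $d(Z)=\sum_{z\in Z}\deg z$.

**Lemma 4 (degree budget).** In Lemma 2 all $\eta_i\ge0$. Hence every admissible $Z$ satisfies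
$$d(Z)\le2\kappa\le14. \tag{4}$$

**Proof.** If $H_i$ is not exceptional, $x_i\ge2$ by Lemma 1 (if $c\geq 1$ then $V(H_i)$ is a proper subset, as $Z\neq\emptyset$), so $\eta_i=\frac{x_i}2-1\ge0$. If $H_i$ is exceptional, $x_i\ge4$ by Lemma 3, so $\eta_i=\frac{x_i}2-2\ge0$. Now (4) follows from (3). $\square$

The rest of the proof is a hunt for admissible sets that exceed the budget $2\kappa$, which is $10$, $12$ or $14$; when the budget is met exactly or nearly, we use the finer inequality (3). When we say "$Y=\dots$, pruning $\dots$", we start with $Z=Y$ and add the named vertices one by one by pruning.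

## 7. The maximum degree is three

**Lemma 5.** $\Delta(G)\le3$.

**Proof.** The set $Z=Y=N[v]$ is admissible, so $3\deg v\le d(N[v])\le2\kappa$. This gives $\deg v\le3$ if $\kappa=5$, and $\deg v\le4$ if $\kappa\in\{6,7\}$. Let $\kappa\in\{6,7\}$ and suppose $\deg v=4$ with $N(v)=\{u_1,\dots,u_4\}$. By (4), $\sum\deg u_i\le2\kappa-4$. Two neighbors of $v$ of degree 2 are not adjacent: the edge between them would lie in no cycle except a triangle, contradicting Lemma 1.

**All $\deg u_i=2$.** If $\kappa=6$, this is forced by $\sum\deg u_i\le8$. Let $u_i'\ne v$ be the other neighbor of $u_i$; then $u_i'\notin N[v]$. Take $Y=N[u_i]=\{u_i,v,u_i'\}$ and prune the other three $u_j$: each has only $u_j'$ as a possible neighbor outside. The degree sum is $2+4+\deg u_i'+6=12+\deg u_i'\le2\kappa$. So $\kappa=7$ and $\deg u_i'=2$, for every $i$. If $u_i'=u_j'$ with $i\ne j$, then $u_iu_i'$ lies in no cycle except the $4$-cycle $vu_iu_i'u_j$, contradicting Lemma 1. So the $u_i'$ are distinct. Now take $Y=\{v\}$, prune the $u_i$ and then the $u_i'$ (each has degree 2 and a neighbor in $Z$): $d(Z)\ge4+8+8=20>14$, a contradiction.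

So $\kappa=7$, $\sum\deg u_i\le10$, not all are 2, and the degrees are $(3,2,2,2)$, $(4,2,2,2)$ or $(3,3,2,2)$.

**Degrees $(3,2,2,2)$.** Take $Y=N[u_1]$ and prune $u_2,u_3,u_4$ as far as they are not in $Y$. Then $Z\supseteq N[v]$ and $d(N[v])=13$. If $N[u_1]\not\subseteq N[v]$, the sum is at least $13+2=15$. Otherwise $u_1$ is adjacent to two of $u_2,u_3,u_4$. These two have no further neighbors, and the remaining one is not adjacent to $u_1$ or to them, so it sends the only edge out of $N[v]$: a bridge. Contradiction.

**Degrees $(4,2,2,2)$.** In the same way the sum is at least $14+2$ unless $N[u_1]\subseteq N[v]$, hence $N[u_1]=N[v]$. Then $u_2,u_3,u_4$ have neighbors $v,u_1$ only, so $|V(G)|=5$ and $G$ has no $k$-cycle. Contradiction.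

**Degrees $(3,3,2,2)$.** Here $d(N[v])=14$. *First let $u_1u_2\in E(G)$.* If $u_1$ has a neighbor $s\notin N[v]$, then $Y=N[u_1]=\{u_1,v,u_2,s\}$, pruning $u_3,u_4$, gives at least $14+2$. The same holds for $u_2$. If neither has such a neighbor, each of $u_1,u_2$ is adjacent to one of $u_3,u_4$, and to different ones, as these have degree 2 and are adjacent to $v$. Then no edge leaves $N[v]$ and $|V(G)|=5$, so there is no $k$-cycle. Contradiction.

*Now let $u_1u_2\notin E(G)$.* If $u_i$ with $i\le2$ has two neighbors outside $N[v]$, then $Y=N[u_i]$, pruning $u_3,u_4$, gives at least $4+3+4+4=15$ (for $v$; $u_i$; the two outside neighbors; $u_3,u_4$). So each of $u_1,u_2$ is adjacent to one of $u_3,u_4$. As $u_3,u_4$ have degree 2, we may assume $u_1u_3,u_2u_4\in E(G)$, and $u_1$ is not adjacent to $u_4$. So $u_1$ has exactly one neighbor $s_1\notin N[v]$. Take $Y=N[u_1]=\{u_1,v,u_3,s_1\}$. Prune $u_4$, whose neighbors are $v$ and $u_2$, and then $u_2$, which has $v,u_4\in Z$. The sum is at least $14+2$. Contradiction. $\square$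

## 8. Threads and the cubic frame

$G$ is not a cycle: it contains a $k$-cycle, so it would be $C_k$ and have $\iota=1$. Since $G$ is connected with all degrees $2$ or $3$, it has vertices of degree 3.

**Definition 4.** The vertices of degree 3 are the *branch vertices*. A *thread* is a path between branch vertices all of whose inner vertices have degree 2. The *frame* $B$ is the multigraph whose vertices are the branch vertices and whose edges are the threads. A thread is *short*, *medium* or *long* if its length is $1$, $2$ or at least $3$; so it has $0$, $1$ or at least $2$ inner vertices. Let $\sigma(v)$ be the number of short threads at the branch vertex $v$.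

For example, the once subdivided $K_{3,3}$ has frame $K_{3,3}$, all threads are medium, and $\sigma\equiv0$.

A thread has distinct ends: if both its ends were the branch vertex $a$, the third edge at $a$ would be a bridge. So $B$ is a cubic loopless multigraph. It is connected, and bridgeless, since a bridge of $B$ would be a thread made of bridges of $G$. In particular $\partial_B(W)\ge2$ for all $\emptyset\ne W\subsetneq V(B)$. If $|V(B)|=2$, deleting one branch vertex leaves a tree and $\iota(G)\le1$, a contradiction. As $|V(B)|$ is even, $|V(B)|\ge4$.

**Definition 5.** A set $X\ne\emptyset$ of branch vertices is *dominated* if $X\subseteq N[w]$ for some vertex $w$ of $G$. Let $\mathrm{inn}(X)$ be the number of inner vertices of the threads that have an end in $X$, and let $Z(X)$ consist of $X$ and these inner vertices.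

Examples of dominated sets: a single branch vertex; the two ends of a thread of length at most 2; a branch vertex with some of its short neighbors (the other ends of its short threads). For dominated $X$ the set $Z(X)$ is admissible: start with $Y=X$ and prune the inner vertices of each thread in order, starting from an end in $X$. So
$$d(Z(X))=3|X|+2\,\mathrm{inn}(X). \tag{5}$$
The components of $G-Z(X)$ correspond to the components $K$ of $B-X$ (take $K$ with all threads inside $K$), with $x=\partial_B(K)$. If such a component is exceptional, it is a cycle, so each of its branch vertices sends exactly one thread to $X$, and $x=|K|$. Finally $Z(X)\ne V(G)$, since $\iota(G)\ge2$; so there is at least one component.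

**Lemma 6.** $B$ is simple.

**Proof.** Suppose that threads $P,Q$ both join $a_1,a_2$. The third threads $R_i$ at $a_i$ end in $b_i\notin\{a_1,a_2\}$, since $|V(B)|\ge4$ and $B$ is connected; and $b_1\ne b_2$, since otherwise the third thread at $b_1$ is a bridge. As $G$ is simple, $P\cup Q$ has at least one inner vertex.

If $a_1\in Y$, pruning puts the following into $Z$: the inner vertices of $P$, $Q$, $R_1$, starting at $a_1$; then $a_2$, which now has at most one neighbor outside $Z$; then the inner vertices of $R_2$. The same holds if $a_2\in Y$.

If $R_1$ is short, take $Y=N[b_1]=\{b_1,a_1,y,y'\}$. The threads at $b_1$ other than $R_1$ are none of $P,Q,R_2$, so they do not end in $a_1$ or $a_2$; hence $y,y'$ are different from $a_1$, $a_2$ and the inner vertices of $P\cup Q$. The sum is at least $3+3+2+3+2+2=15$ (for $a_1$, $a_2$, an inner vertex of $P\cup Q$, $b_1$, $y$, $y'$). So $R_1$ is not short, and likewise $R_2$. If $R_1$ is medium with midpoint $w$, take $Y=N[w]=\{w,a_1,b_1\}$: the sum is at least $3+3+2+2+3+2=15$ (for $a_1$, $a_2$, an inner vertex of $P\cup Q$, $w$, $b_1$, an inner vertex of $R_2$). Likewise $R_2$ is not medium. If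 both are long, $Y=\{a_1\}$ gives at least $3+3+2+8=16$. All this contradicts (4). $\square$

We use Lemma 6 all the time in this form: *if a thread joins $u$ and $x$, then the other threads at $u$ are different from the other threads at $x$.*

**Remark (why 8 escapes).** Try the same method for $k=8$ with the budget $2\cdot8=16$ that the conjecture would need. In the once subdivided $K_{3,3}$, a dominated set of branch vertices is a single vertex, with $d(Z(X))=3+6=9$, or the two ends of a thread, with $d(Z(X))=6+2\cdot5=16$. Neither exceeds 16. In the second case the rest of the graph is one $C_8$ attached by $x=4$ edges; counting it twice, as for an exceptional component, gives $\eta=\frac42-2=0$, and (3) with $8$ in place of $\kappa$ holds with equality.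

## 9. Budget 10: the case $k=5$

Let $\kappa=5$, so $d(Z)\le10$ for admissible $Z$. We show that no value of $\sigma$ is possible.

If $\sigma(v)=3$, then $X=N[v]$ gives $12$. If $\sigma(v)=2$, then $v$ with its two short neighbors gives at least $9+2$, since the third thread at $v$ has an inner vertex. So $\sigma\le1$ everywhere. If $vx$ is a short thread, the other four threads at $v$ and $x$ are different and not short, and $X=\{v,x\}$ gives at least $6+8$. So $\sigma\equiv0$. If $uv$ is a medium thread, $X=\{u,v\}$ gives at least $6+2\cdot5$. If all threads are long, $X=\{v\}$ gives at least $3+12$. Each exceeds 10. This proves Theorem B for $k=5$.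

## 10. Budget 12: the case $k=6$

Let $\kappa=6$, so $d(Z)\le12$. We first show that all threads are short, and then use (3) on the cubic graph $G$.

**No $\sigma(v)=1$.** Let $vx$ be short and $\sigma(v)=1$. If $\sigma(x)=1$, $X=\{v,x\}$ gives at least $6+8$. If $\sigma(x)=2$, let $X$ be $x$ with its two short neighbors: the two non-short threads at $v$ and the one at $x$ are three different threads, so we get at least $9+6$. If $\sigma(x)=3$, then $X=N[x]$ gives at least $12+4$, by the two non-short threads at $v$. All exceed 12.

**No $\sigma(u)=2$.** Let $x,y$ be the short neighbors of $u$. $X=\{u,x,y\}$ gives $9+2\,\mathrm{inn}(X)\le12$, so $\mathrm{inn}(X)\le1$; the third thread of $u$ takes up this 1. Hence all threads at $x$ are short, and $X=N[x]\ni u$ gives at least $12+2$. Contradiction.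

**No $\sigma(v)=0$.** If all threads at $v$ are long, $X=\{v\}$ gives at least $15$. If $vu$ is medium, $X=\{u,v\}$ gives at least $6+2(1+2+i)=12+2i$, where $i$ is the number of inner vertices on the other two threads at $u$. So $i=0$ and $\sigma(u)=2$, which is impossible.

So $\sigma\equiv3$, that is, $G=B$ is cubic.

**All components of $G-N[v]$ have boundary 2.** For each $v$, $Z=N[v]$ has $d(Z)=12$, so by (3) and Lemma 4 all $\eta_i=0$. A component isomorphic to $C_6$ would have $x_i=6$ and $\eta_i=1$. So no component is exceptional and all have $x_i=2$. At least one component exists.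

**A smallest set with boundary 2.** So there are sets with boundary 2. Let $A\ne\emptyset$ be one with $|A|$ minimum, and let $a_1b_1,a_2b_2$ be its boundary edges, $a_i\in A$. If $a_1=a_2$, then $A\ne\{a_1\}$ (a single vertex has boundary 3), and $A\setminus\{a_1\}$ has boundary at most 1, a contradiction. So $a_1\ne a_2$. If $|A|=2$, then $a_1$ and $a_2$ would be joined by two edges. So there is $v\in A\setminus\{a_1,a_2\}$, and $N[v]\subseteq A$. By Fact 3, $G-A$ is connected. So all components of $G-N[v]$ except the one containing $G-A$ lie properly inside $A$ and have boundary 2, which minimality forbids. Hence $G-N[v]$ is connected and $\partial(N[v])=2$, and minimality gives $A=N[v]$. So $G[A]$ has four vertices and $\frac{12-2}2=5$ edges: it is $K_4$ minus the edge $a_1a_2$. Now $Y=N[a_1]$, which contains $b_1$ and all of $A$ except $a_2$, pruning $a_2$, gives $15>12$. Contradiction. This proves Theorem B for $k=6$.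

## 11. Budget 14: rules at a branch vertex

From now on $\kappa=7$, so $k\ge7$ and $d(Z)\le14$. Exceptional components occur only for $k=7$. The budget no longer forces all threads to be short, but it leaves only a few local patterns.

**Rule S1.** *If $\sigma(v)=1$ and $vx$ is short, then $\sigma(x)=1$ and the other four threads at $v,x$ are medium.* If $\sigma(x)=2$, let $X$ be $x$ with its short neighbors; the two non-short threads at $v$ and the one at $x$ give $\mathrm{inn}(X)\ge3$ and a sum of at least $15$. If $\sigma(x)=3$, $X=N[x]$ gives at least $12+4$. So $\sigma(x)=1$. Now $X=\{v,x\}$ gives $6+2\,\mathrm{inn}(X)\le14$ with four different non-short threads, so each has exactly one inner vertex. *Consequently, a short neighbor of a vertex with $\sigma\ge2$ has $\sigma\ge2$.*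

**Rule S0.** *If $\sigma(v)=0$, then $v$ has a medium thread, and for each medium thread $vu$ we have $\sigma(u)\in\{1,2\}$.* If all threads at $v$ are long, $X=\{v\}$ gives at least $15$. If $vu$ is medium, $X=\{u,v\}$ gives at least $6+2(1+2+i)=12+2i$, where $i$ is the number of inner vertices on the other two threads at $u$. So $i\le1$: at least one of these two threads is short, so $\sigma(u)\ge1$; and $\sigma(u)\le2$ as $vu$ is medium.

**Rule S2.** *If $\sigma(u)=2$, its third thread is medium. If moreover both short neighbors $x,y$ of $u$ have $\sigma=2$, then $x,y$ are joined by a medium thread, and the third threads of $x$ and $y$ are short.* The set $X=\{u,x,y\}$ gives $9+2\,\mathrm{inn}(X)\le14$, so $\mathrm{inn}(X)\le2$. If the third thread of $u$ had 2 inner vertices, all other threads at $x$ would be short, so $\sigma(x)=3$ and $X=N[x]$ would give at least $12+4$. So it has exactly 1. If $\sigma(x)=\sigma(y)=2$, the non-short threads of $x$ and of $y$ differ from that of $u$ by Lemma 6, and only one inner vertex is left for them. So they coincide, and this common thread $xy$ is medium. The remaining thread at $x$, and at $y$, is short,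 as $\sigma=2$.

**Rule S3.** *If $\sigma(x)=3$, then $\mathrm{inn}(N[x])\le1$.* Indeed $12+2\,\mathrm{inn}(N[x])\le14$.

**Lemma 7.** There are no four branch vertices $y_1,\dots,y_4$ with all $\sigma(y_i)\ne1$ such that cyclically consecutive ones are joined by threads of lengths $\lambda_1=\ell(y_1y_2)$, $\lambda_2=\ell(y_2y_3)$, $\lambda_3=\ell(y_3y_4)$, $\lambda_4=\ell(y_4y_1)$ with $\sum\lambda_i=7$, and the third threads of the $y_i$ are all short except that at most one is medium.

**Proof.** *Let all third threads be short.* Then $\sigma(y_i)\ge2$ for all $i$, so of two cyclically consecutive $\lambda$'s at most one is at least 2. If all $\lambda_i\le2$, the sum is at most $2+2+1+1=6$. So some $\lambda_i\ge3$, and its end $y_i$ has $\sigma(y_i)=2$ and a long thread, contradicting S2.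

*Let the third thread of $y_1$ be medium and the others short.* Then $\sigma(y_2),\sigma(y_3),\sigma(y_4)\ge2$ and $\sigma(y_1)\in\{0,2\}$. If $\sigma(y_1)=2$, then $\lambda_1=\lambda_4=1$ and $\lambda_2+\lambda_3=5$. As $\sigma(y_3)\ge2$, one of $\lambda_2,\lambda_3$ is 1 and the other is 4, so $\sigma(y_3)=2$ and $y_3$ has a long thread, contradicting S2. If $\sigma(y_1)=0$, then $\lambda_1,\lambda_4\ge2$. As $\sigma(y_2),\sigma(y_4)\ge2$, we get $\lambda_2=\lambda_3=1$, so $\lambda_1+\lambda_4=5$ and one of $\lambda_1,\lambda_4$ is at least 3. Then $y_2$ or $y_4$ has $\sigma=2$ and a long thread, contradicting S2. $\square$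

We also prepare two tools about cubic graphs. A multigraph $\Gamma$ is *3-edge-connected* if $\partial_\Gamma(W)\ge3$ for all $\emptyset\ne W\subsetneq V(\Gamma)$.

**Lemma 8.** Let $\Gamma$ be a simple cubic 3-edge-connected graph and $t$ a vertex in no triangle such that $\Gamma-N[t]$ has exactly two components, both with boundary 3. Then no neighbor of $t$ lies in a triangle.

**Proof.** Suppose that the neighbor $y$ of $t$ lies in a triangle. As $t$ is in no triangle, the triangle is $ys_1s_2$, where $s_1,s_2$ are the other two neighbors of $y$, and $s_1,s_2\notin N[t]$. They are adjacent, so they lie in the same component, say $H_1$. Let $N(t)=\{y,p,q\}$. Each of $y,p,q$ sends two edges out of $N[t]$. Both edges of $y$ go to $H_1$, so exactly one further edge goes to $H_1$, say from $p$. Then $H_2$ receives one edge from $p$ and two from $q$. So the only edges leaving $V(H_2)\cup\{q\}$ are $qt$ and the edge from $p$, and its boundary is $2$, a contradiction. $\square$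

**Fact 4.** A cubic loopless multigraph on $n$ vertices has a partition $(S,\bar S)$ of its vertex set with $|S|\le\frac n2$ such that every vertex has at most one edge to its own side. Take a partition with the maximum number of crossing edges: a vertex with two or three edges to its own side could be moved to the other side with a gain. Call the smaller side $S$.

## 12. Budget 14, frame 3-edge-connected

Suppose $B$ is 3-edge-connected. Then for every dominated $X$ all components of $G-Z(X)$ have $x_i\ge3$. So non-exceptional ones have $\eta_i\ge\frac12$, and exceptional ones have $\eta_i=\frac{x_i}2-2$ with $x_i\ge4$. By (3) this gives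
$$\text{if } d(Z(X))=14,\text{ all components of }G-Z(X)\text{ are copies of }C_7\text{ with }x_i=4,\text{ and } k=7. \tag{6}$$

**Preliminary: $B\ne K_4$, and triangles of $B$ share no edges.** Suppose $B=K_4$. If some thread $uv$ has length at most 2, then $X=\{u,v\}$ is dominated and $G-Z(X)$ is a single thread, so $\iota(G)\le1$. If all threads are long, S0 is violated. So $B\ne K_4$. Two triangles sharing an edge would give four vertices with at least five edges among them, hence with $\partial_B\le2$; this is impossible, since with six edges $B=K_4$, and with five $B$ is not 3-edge-connected. So each vertex of $B$ is in at most one triangle, and $\partial_B(N_B[v])$ is $12-2\cdot3=6$ or $12-2\cdot4=4$.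

**Step I.1: no $\sigma(v)=1$.** Let $\sigma(v)=1$ and $vx$ short. By S1, $X=\{v,x\}$ has $d(Z(X))=6+8=14$. Since $\partial_B(X)=4$, (6) shows that $G-Z(X)$ is a single $C_7$ with $x=4$. Let $y_1,\dots,y_4$ be its branch vertices in cyclic order and $\lambda_1=\ell(y_1y_2),\dots,\lambda_4=\ell(y_4y_1)$, so $\sum\lambda_i=7$; the third threads of the $y_i$ go to $X$ and are medium by S1. Some $\lambda_i$ is 1, say $\lambda_1$. As the third thread of $y_1$ is medium, $\sigma(y_1)\in\{1,2\}$. If $\sigma(y_1)=1$, S1 applied to the short thread $y_1y_2$ gives $\lambda_2=\lambda_4=2$, hence $\lambda_3=2$; then $\sigma(y_3)=\sigma(y_4)=0$ and $y_3y_4$ is a medium thread, contradicting S0. If $\sigma(y_1)=2$, then $\lambda_4=1$, and by S1 $\sigma(y_2),\sigma(y_4)\ge2$, so $\lambda_2=\lambda_3=1$. Then $\sum\lambda_i=4$, a contradiction.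

**Step I.2: no $\sigma(u)=2$.** First: (†) *no $x$ with $\sigma(x)=3$ has a neighbor $u$ with $\sigma(u)=2$.* Otherwise the non-short thread of $u$ and S3 give $\mathrm{inn}(N[x])=1$, so $d(Z(N[x]))=14$. By (6) all components are copies of $C_7$ with $x_i=4$, and as $\partial_B(N[x])\le6$ there is exactly one. It has four branch vertices; their third threads meet $N[x]$, so all of these are short except that at most one is medium; and no $\sigma$ is 1 by Step I.1. This contradicts Lemma 7.

Now let $\sigma(u)=2$. Its short neighbors $x,y$ have $\sigma\ge2$ by S1 and $\sigma\ne3$ by (†), so $\sigma(x)=\sigma(y)=2$. By S2, $xy$ is a medium thread, and $x$, $y$ have short third threads, to $x'$ and $y'$ say. As short neighbors of $x$ and $y$, also $\sigma(x')=\sigma(y')=2$. The short neighbors of $x$ are $u$ and $x'$, so S2 at $x$ shows that $u$ and $x'$ are joined by a medium thread. In the same way S2 at $y$ shows that $u$ and $y'$ are joined by a medium thread. But $u$ has only one non-short thread, so $x'=y'$. Then $u,x,y,x'$ are pairwise joined by threads, so $B=K_4$, a contradiction.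

**Step I.3: $G$ is cubic.** A vertex with $\sigma=0$ would, by S0, have a medium neighbor with $\sigma\in\{1,2\}$, which does not exist. So $\sigma\equiv3$, and $G=B$ is a cubic 3-edge-connected simple graph.

**Step I.4: structure around a vertex in no triangle.** Let $v$ be in no triangle. Then $d(N[v])=12$ and $\partial(N[v])=6$. Every component of $G-N[v]$ contains a $k$-cycle, since otherwise we could add it to $Z$ by pruning (b) and get a sum of at least $15$; so it has at least $7$ vertices. None is exceptional, since a $C_7$ in the cubic graph $G$ would have $x=7>6$. So (3) reads $6+\sum(\frac{x_i}2-1)\le7$ with $\sum x_i=6$, that is, $3-c\le1$; and $x_i\ge3$ gives $c\le2$. Hence *$G-N[v]$ has exactly two components, each with boundary 3 and at least 7 vertices.* By Lemma 8, no neighbor of $v$ is in a triangle. As $G$ is connected, either no vertex or every vertex of $G$ is in a triangle.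

**Step I.5: some vertex is in a triangle.** Suppose there is no triangle. By Step I.4 there are sets with boundary 3 and at least 2 elements; let $A$ be one with $|A|$ minimum. Its boundary edges have distinct ends $a_1,a_2,a_3$ in $A$: if two of them end in the same vertex $a$, then $A\setminus\{a\}$ is nonempty and has boundary at most 2, a contradiction. As $3|A|-3$ is even, $|A|$ is odd, and $|A|=3$ would give a triangle. So there is $v\in A\setminus\{a_1,a_2,a_3\}$, and $N[v]\subseteq A$. By Fact 3 with $r=3$, $G-A$ is connected. So one of the two components of $G-N[v]$ avoids $G-A$; it is properly contained in $A$, has boundary 3 and at least 7 vertices. This contradicts the minimality of $A$.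

**Step I.6: the case where every vertex is in a triangle.** Each vertex is in exactly one triangle, so the triangles partition $V(G)$. Contract each triangle to a vertex. The result is a cubic loopless multigraph $G_0$ on $n_0=\frac{|V(G)|}3$ vertices, and $m=\frac32\cdot3n_0=\frac{9n_0}2$. Take $(S,\bar S)$ from Fact 4 and let $D$ contain one vertex of each triangle in $S$; then $N[D]$ contains all triangles in $S$. Suppose $G-N[D]$ contains a $k$-cycle. It is not a triangle, so at each triangle that it meets it has to enter and leave, and it uses two non-triangle edges there. All triangles it meets are in $\bar S$, so some vertex has degree at least 2 in $G_0[\bar S]$, a contradiction. So $D$ is isolating, $\iota(G)\le\frac{n_0}2$, and $9\,\iota(G)\le\frac{9n_0}2=m$, contradicting $f(G)\ge2$.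

So $B$ is not 3-edge-connected.

## 13. Budget 14, frame with a 2-edge cut

Now there is a set with boundary 2 in $B$. Let $\emptyset\ne A\subsetneq V(B)$ with $\partial_B(A)=2$ and $|A|$ minimum; put $O=V(B)\setminus A$, and let $R_1,R_2$ be the boundary threads, $R_i$ joining $a_i\in A$ and $b_i\in O$. The plan is to close up the smallest piece $A$ to a 3-edge-connected cubic graph, to repeat the analysis of Section 12 inside $A$, and to use (1) for the rest.

**Closing up $A$.** We have $a_1\ne a_2$: otherwise $A\setminus\{a_1\}$ is nonempty, as $\partial_B(\{a_1\})=3$, and has boundary 1. In the same way $b_1\ne b_2$. By Fact 3, $B[A]$ and $B[O]$ are connected. As $3|A|-2$ is even, $|A|$ is even, and $|A|\ne2$ since $B$ is simple; so $|A|\ge4$. Let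
$$A^+=B[A]+e_0,\qquad e_0=a_1a_2 .$$
This is cubic. Let $\emptyset\ne S\subsetneq A$. Replacing $S$ by $A\setminus S$ if $S$ contains both $a_1,a_2$, which does not change $\partial_{A^+}(S)$, we have $\partial_{A^+}(S)=\partial_B(S)$: if $S$ contains just one $a_i$, then $e_0$ takes the role of $R_i$. By minimality of $A$, $\partial_B(S)\ge3$. So $A^+$ is 3-edge-connected. If $a_1,a_2$ were adjacent in $B$, then $\partial_{A^+}(\{a_1,a_2\})=2$, although $|A|\ge4$. So *$a_1,a_2$ are not adjacent in $B$*, and $A^+$ is simple.

**Observation II-1.** *Let $\emptyset\ne X\subseteq A$ with $X\not\supseteq\{a_1,a_2\}$. The components of $B-X$ correspond to those of $A^+-X$ with the same boundary sizes, so all $x_i\ge3$. The component containing $O$ is not exceptional. If $X$ is dominated, then $d(Z(X))\ne14$.* If $X$ contains neither $a_i$, then $a_1,a_2$ are in one component $K$ of $A^+-X$, because of $e_0$, and in $B-X$ they are connected through $O$; this component is $K\cup O$, with the same boundary. If $X$ contains $a_1$ but not $a_2$, the component $K\ni a_2$ of $A^+-X$ becomes $K\cup O$ through $R_2$, and the boundary thread $R_1$ replaces $e_0$. The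 case with indices exchanged is the same. All other components are unchanged. If $a_i\notin X$, all three threads at $b_i$ lie in the component containing $O$, so it is not a cycle. Therefore its $\eta$ is at least $\frac32-1=\frac12$, and (3) excludes $d(Z(X))=14$.

**Observation II-2.** *$B[O\setminus\{b_1\}]$ and $B[O\setminus\{b_2\}]$ are connected.* The boundary of $A\cup\{b_1\}$ in $B$ consists of the two threads from $b_1$ into $O$ and of $R_2$. As $b_2\in O\setminus\{b_1\}\neq\emptyset$ and the boundary is 3, Fact 3 with $r=2$ applies. The other case is symmetric.

**Step II.0: $A^+\ne K_4$.** Suppose $A=\{a_1,a_2,s,w\}$. Seven threads meet $A$: $sw$, the four threads from $\{s,w\}$ to $\{a_1,a_2\}$, and $R_1,R_2$.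

Suppose one of those four, say $sa_1$, has length at most 2. If $Y\supseteq\{s,a_1\}$, pruning puts everything in $A$ and on the seven threads into $Z$: first the inner vertices of the threads at $s$ and $a_1$; then $w$, which is joined by threads to both $s$ and $a_1$; then the inner vertices of $wa_2$; then $a_2$; then the inner vertices of $R_2$. With $Y=\{s,a_1\}$ we get that $12$ plus twice the number of inner vertices is at most 14. So at most one of the seven threads is not short. Hence for some $i$ both $R_i$ and $sa_i$ are short. Now $Y=\{a_i,s,b_i\}\subseteq N[a_i]$, with the same pruning (indices exchanged if $i=2$), gives at least $12+3=15$, a contradiction.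

Suppose all four are long. If $sw$ has length at most 2, $X=\{s,w\}$ has $\mathrm{inn}(X)\ge8$, giving at least $6+16$. If $sw$ is long, $X=\{s\}$ gives at least $15$. Contradiction.

So $|A|\ge6$. As in Section 12, no two triangles of $A^+$ share an edge: the four vertices would have $\partial_{A^+}\le2$ and be a proper subset of $A$. So each vertex is in at most one triangle of $A^+$.

**Step II.1: no $v\in A$ has $\sigma(v)=1$.** Let $vx$ be the short thread at $v$. By S1, $X=\{v,x\}$ has $d(Z(X))=14$. If $x\in A$, then $X\ne\{a_1,a_2\}$, as $a_1,a_2$ are not adjacent, and II-1 is contradicted. Otherwise, say, $v=a_1$ and $x=b_1$. By Fact 3 ($r=3$), $A^+-a_1$ is connected, and it equals $B[A\setminus\{a_1\}]$, since $e_0$ is incident with $a_1$. By II-2, $B[O\setminus\{b_1\}]$ is connected, and $R_2$ is the only thread between the two. So $B-X$ has one component, with $x=\partial_B(X)=4$. It contains a bridge, so it is not exceptional, $\eta=1$, and $7+1>7$ contradicts (3).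

**Step II.2: if $x\in A$ and $\sigma(x)=3$, then $\mathrm{inn}(N[x])=0$; and if also $x=a_i$, its two neighbors in $A$ are adjacent in $B$.**

*Let $x=a_1$* (the case $x=a_2$ is symmetric). Then $N[a_1]=\{a_1,b_1,p,q\}$ with $p,q\in A\setminus\{a_2\}$. Now $\partial_{A^+}(\{a_1,p,q\})=9-2\cdot2=5$ or $9-2\cdot3=3$, so by Fact 3 the set $A\setminus\{a_1,p,q\}\ni a_2$ is connected in $A^+$, and hence in $B$, since $e_0$ is incident with $a_1$. Also $O\setminus\{b_1\}$ is connected, and $R_2$ is a bridge between the two. So there is one component, not exceptional, with $x=\partial_B(N[a_1])$. The only thread from $b_1$ to $A$ is $R_1$, so $x=6$ if $p,q$ are not adjacent in $B$, and $x=4$ if they are. In the first case (3) gives $6+2\le7$, which is false. In the second case, if $\mathrm{inn}(N[a_1])\ge1$, (3) gives $7+1\le7$, which is false.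

*Let $x\ne a_1,a_2$.* Then $N[x]\subseteq A$. Suppose $\mathrm{inn}(N[x])\ge1$; by S3 it is 1, and $d(Z(N[x]))=14$. By II-1, $N[x]\supseteq\{a_1,a_2\}$. So $x,a_1,a_2$ form a triangle of $A^+$, the only one at $x$, and $\partial_{A^+}(N[x])=12-2\cdot4=4$. As $|A|\ge6$, $A\setminus N[x]\ne\emptyset$, and by Fact 3 it is connected in $A^+$, hence in $B$. It contains no $a_i$, so it is a component of $B-N[x]$ with $x=4$. By (3) its $\eta$ is 0, that is, $\frac42-1-\beta=0$; so it is exceptional: a $C_7$ with $k=7$ and with four branch vertices in $A$, whose third threads meet $N[x]$. Since $\mathrm{inn}(N[x])=1$, these third threads are short except that at most one is medium; and no $\sigma$ is 1 by Step II.1. This contradicts Lemma 7.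

**Step II.3: no $u\in A$ has $\sigma(u)=2$.** Let $u\in A$ with $\sigma(u)=2$. By S1 its short neighbors have $\sigma\in\{2,3\}$. Those in $A$ have $\sigma=2$: if $\sigma(x)=3$ and $x\in A$, then $\mathrm{inn}(N[x])=0$ by Step II.2, but $u\in N[x]$ has a non-short thread.

We show that both short neighbors of $u$ lie in $A$. Suppose not, say $u=a_1$ and $R_1$ is short. The other short neighbor $p$ lies in $A\setminus\{a_2\}$, and $\sigma(p)=2$. The set $X=\{a_1,b_1,p\}\subseteq N[a_1]$ has $\mathrm{inn}(X)\ge2$, since the non-short threads of $a_1$ and of $p$ are different. So $d(Z(X))\ge13$. Also $\partial_B(X)=9-4=5$, as $b_1$ and $p$ are not adjacent. Since $\partial_{A^+}(\{a_1,p\})=4$, Fact 3 shows that $A\setminus\{a_1,p\}\ni a_2$ is connected in $A^+$, and hence in $B$; $O\setminus\{b_1\}$ is connected by II-2; and $R_2$ is a bridge between the two. So there is one component, not exceptional, with $x=5$ and $\eta=\frac32$. Then (3) would give $\frac{13}2+\frac32=8\le7$, a contradiction.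

Hence short neighbors of vertices $u\in A$ with $\sigma(u)=2$ lie in $A$ and have $\sigma=2$. Now we argue as in Step I.2. The short neighbors $x,y$ of $u$ lie in $A$ with $\sigma=2$; by S2 $xy$ is a medium thread and $x,y$ have short third threads to $x',y'$, which lie in $A$ with $\sigma=2$. S2 at $x$ and at $y$ shows that $u$ is joined by medium threads to $x'$ and to $y'$, so $x'=y'$, and $u,x,y,x'$ form a $K_4$ in the connected cubic graph $B$. So $B=K_4$, but $|V(B)|>|A|\ge6$. Contradiction.

**Step II.4: no $v\in A$ has $\sigma(v)=0$.** Let $v\in A$ with $\sigma(v)=0$. By S0, $v$ has a medium thread, to a vertex with $\sigma\in\{1,2\}$; by Steps II.1 and II.3 this vertex is not in $A$. So $v\in\{a_1,a_2\}$; say $v=a_1$. A neighbor $p\in A$ of $a_1$ in $B$ has a non-short thread, so $\sigma(p)\le2$, hence $\sigma(p)=0$, hence $p\in\{a_1,a_2\}$ by what we just proved, so $p=a_2$. But $a_1,a_2$ are not adjacent. The case $v=a_2$ is symmetric.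

So all threads meeting $A$ are short, including $R_1$ and $R_2$. By Step II.2, each $a_i$ forms a triangle with its two neighbors in $A$.

**Step II.5: every vertex of $A$ is in a triangle of $B$.** Suppose not. Since $B[A]$ is connected and $a_1$ is in a triangle, there is an edge $ty$ of $B[A]$ with $y$ in a triangle and $t$ in none. Then $t\ne a_i$, and $t$ is not adjacent to $a_i$, because the neighbors of $a_i$ in $A$ are in triangles. So $N[t]\subseteq A\setminus\{a_1,a_2\}$. Also $t$ is in no triangle of $A^+$, since a triangle using $e_0$ has third vertex adjacent to $a_1$ and $a_2$. So $\partial_{A^+}(N[t])=6$.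

We apply (3) to $Z(N[t])$, which is $N[t]$, with $d=12$. By II-1 all $x_i\ge3$, with sum 6, and the component containing $O$ is not exceptional. Any other component lies in $A$, where all threads are short; if it were exceptional, it would be a $C_7$ all of whose vertices are branch vertices, with $x=7>6$. So (3) gives $6+\sum(\frac{x_i}2-1)\le7$, hence there are exactly two components, both with $x_i=3$. By II-1 the same holds for $A^+-N[t]$. The triangle containing $y$ is a triangle of $A^+$: all three neighbors of $y\ne a_i$ lie in $A$. This contradicts Lemma 8 for $\Gamma=A^+$.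

**Step II.6: a maximum cut in $A$.** A triangle of $B$ meeting $A$ lies in $A$, since otherwise it would use $R_1$ and $R_2$, which share no end. By Step II.0 each vertex is in at most one triangle, so these triangles partition $A$. Let $N_0=\frac{|A|}3$ be their number. Let $A_0$ be the multigraph whose vertices are these triangles and whose edges are the non-triangle edges of $B[A]$ together with $e_0$. The triangles of $a_1$ and $a_2$ are different, since $a_2$ is not adjacent to $a_1$ in $B$. Every vertex of $A$ has exactly one non-triangle edge in $A^+$ (for $a_1,a_2$ it is $e_0$), and $A^+$ is simple; so $A_0$ is cubic and loopless. Take $(S,\bar S)$ from Fact 4, so $|S|\le\frac{N_0}2$ and $A_0[\bar S]$ has maximum degree at most 1. Let $D$ contain one vertex of each triangle in $S$, and let $Y$ be the union of these triangles. Then $Y\subseteq N[D]$.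

*No vertex of $A\setminus Y$ is in a $k$-cycle $C$ of $G-Y$.* Suppose one is. $C$ is not a triangle, so at each triangle of $A$ that it meets, it uses two non-triangle edges. All triangles of $A$ that it meets are in $\bar S$. If $C$ uses one of the edges $R_1,R_2$, it uses both, since they are the only edges leaving $A$; then it meets the triangles of $a_1$ and of $a_2$, which are different, so $e_0$ is an edge of $A_0[\bar S]$. Replacing $R_1$ and $R_2$ by $e_0$, we see that each triangle of $A$ met by $C$ has degree at least 2 in $A_0[\bar S]$, a contradiction.

By Facts 1 and 2, $\iota(G)\le|S|+\iota(G-Y)\le|S|+\iota(G-A)$. The graph $G-A$ is connected, because $B[O]$ is. The number of edges meeting $A$ is $\frac{3|A|-2}2+2=\frac{9N_0}2+1$, so $G-A$ has $m-\frac{9N_0}2-1$ edges. By (1), $9\,\iota(G-A)\le|E(G-A)|+2$, and therefore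
$$9\,\iota(G)\le\frac{9N_0}2+\Big(m-\frac{9N_0}2-1\Big)+2=m+1,$$
contradicting $f(G)\ge2$. This was the last case, and Theorem B is proved. $\blacksquare$

## 14. A lower bound independent of $k$

We prove Theorem C. We want a graph with $O(k)$ edges from which the deletion of any $\lfloor k/70\rfloor$ closed neighborhoods leaves a cycle of length exactly $k$. A sparse random graph of bounded degree keeps a long path after such a deletion; doubling its vertices turns a long path into cycles of all lengths.

Let $k\ge3$, $N=2k$, $s=\lceil N/4\rceil$.

**Step 1: a bounded-degree graph $H$ in which any two disjoint $s$-sets are joined by an edge.** On $V(H)=\mathbb Z_N$ let $\pi_0(x)=x+1$, and let $\pi_1,\dots,\pi_{16}$ be independent uniformly random permutations. Join $x$ and $\pi_j(x)$ whenever they differ, for $0\le j\le16$. Because of $\pi_0$, $H$ is connected. Each permutation contributes at most 2 to each degree and at most $N$ edges, so $\Delta(H)\le34$ and $|E(H)|\le17N$.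

Let $A,A'$ be disjoint $s$-sets. For $j\ge1$, $\pi_j(A)$ is a uniformly random $s$-set, so
$$\Pr[\pi_j(A)\cap A'=\emptyset]=\frac{\binom{N-s}s}{\binom Ns}=\prod_{i=0}^{s-1}\frac{N-s-i}{N-i}\le\Big(1-\frac sN\Big)^s\le\Big(\frac34\Big)^{N/4}.$$
If $\pi_j(a)\in A'$ for some $a\in A$, then $\pi_j(a)\ne a$, and there is an edge between $A$ and $A'$. By independence, there is no such edge with probability at most $(\frac34)^{16N/4}=(\frac{81}{256})^N$. There are at most $3^N$ pairs $(A,A')$, since each vertex is in $A$, in $A'$, or in neither. So some pair has no edge with probability at most $3^N(\frac{81}{256})^N=(\frac{243}{256})^N<1$. Fix an $H$ in which every two disjoint $s$-sets are joined by an edge.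

**Step 2: long paths in $H[U]$.** *For $U\subseteq V(H)$, $H[U]$ contains a path on at least $|U|-2(s-1)$ vertices.* (If this number is not positive, there is nothing to prove.) Run depth-first search on $H[U]$. Let $W$ be the set of unvisited vertices, $F$ the set of finished ones, and $P$ the current stack, which is a path. A step either moves a vertex from $W$ to $P$ (an unvisited neighbor of the top of the stack, or any unvisited vertex if the stack is empty), or, if the top of the stack has no unvisited neighbor, moves it from $P$ to $F$. So there is never an edge between $F$ and $W$. Each step lowers $|W|-|F|$ by exactly 1, from $|U|$ at the start to $-|U|$ at the end; so at some moment $|F|=|W|$. At this moment $|F|=|W|\le s-1$, since otherwise $s$-subsets of $F$ and $W$ would be disjoint and joined by no edge. Then $P$ has at least $|U|-2(s-1)$ vertices.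

**Step 3: doubling the vertices.** Let $G$ have vertex set $V(H)\times\{1,2\}$, with $(x,i)$ and $(y,j)$ adjacent if $xy\in E(H)$, or if $x=y$ and $i\ne j$. Write $H[K_2]$ for this graph and $H[U][K_2]$ for its subgraph induced by $U\times\{1,2\}$. For example, doubling a single edge gives $K_4$. $G$ is connected, $G\not\cong C_k$ as it has $4k$ vertices, and
$$m=N+4|E(H)|\le N+4\cdot17N=69N=138k .$$
Also $N_G[(x,i)]=N_H[x]\times\{1,2\}$.

Suppose $x_1\cdots x_L$ is a path in $H[U]$, and let $2\le L'\le L$. Then
$$(x_1,1),\dots,(x_{L'},1),(x_{L'},2),\dots,(x_1,2)$$
is a cycle of length $2L'$ in $H[U][K_2]$. Omitting $(x_{L'},2)$ gives a cycle of length $2L'-1$, since $(x_{L'},1)$ is adjacent to $(x_{L'-1},2)$. So all lengths $3,\dots,2L$ occur.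

**Step 4: few closed neighborhoods do not destroy all $k$-cycles.** Let $t=\lfloor k/70\rfloor$ and $D\subseteq V(G)$ with $|D|\le t$. Then $G-N[D]=H[U][K_2]$, where $U$ arises from $V(H)$ by deleting at most $t$ closed neighborhoods of at most 35 vertices each, so $|U|\ge2k-35t$. As $2(s-1)=2\lceil k/2\rceil-2\le k-1$, Step 2 gives a path in $H[U]$ on at least
$$2k-35t-(k-1)=k+1-35t\ge\frac k2+1\ge\Big\lceil\frac k2\Big\rceil$$
vertices. This number is at least 2, and by Step 3 $G-N[D]$ contains cycles of all lengths from $3$ to $2\lceil k/2\rceil\ge k$, in particular a $C_k$.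

So no set of at most $t$ vertices is isolating, and $\iota(G,C_k)\ge t+1>\frac k{70}$. Since $m+1\le138k+1\le139k$,
$$\iota(G,C_k)\ge\frac{m+1}{70\cdot139}=\frac{m+1}{9730}\ge10^{-4}(m+1). \qquad\blacksquare$$
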